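# Strong generation of singularity categories of rings of dimension at most one

## Perfect complexes, singularity categories, annihilators and levels

Throughout, $R$ is a commutative Noetherian ring. Complexes are indexed homologically, with $(X[1])_i=X_{i-1}$. "Local ring" means Noetherian local ring.

**Definition 1 (bounded and perfect complexes).** $\mathsf D^f(R)$ is the bounded derived category of finitely generated $R$-modules. A complex is *perfect* if it is isomorphic in $\mathsf D^f(R)$ to a bounded complex of finitely generated projective modules.

Every $X\in\mathsf D^f(R)$ has a free resolution $F$: a complex of finitely generated free modules with $F_i=0$ for $i\ll0$, quasi-isomorphic to $X$. Choose $n$ with $H_i(X)=0$ for all $i\ge n$ and put $C_n=\operatorname{coker}(F_{n+1}\to F_n)$. Since $H_n(F)=0$, the map $C_n\to F_{n-1}$ is injective, and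
$$X\;\cong\;\big(0\to C_n\to F_{n-1}\to F_{n-2}\to\cdots\big).\qquad(1)$$
So every object of $\mathsf D^f(R)$ is isomorphic to a bounded complex of finitely generated modules.

*Example.* Over $R=k[\varepsilon]/(\varepsilon^2)$, with $k$ a field, the module $k$ has the resolution $\cdots\xrightarrow{\varepsilon}R\xrightarrow{\varepsilon}R$. So $\operatorname{Tor}_i^R(k,k)=k$ for every $i\ge0$, and $k$ is not perfect. Over a regular local ring every object of $\mathsf D^f$ is perfect.

**Definition 2 (singularity category).** $\mathsf D_{\mathsf{sg}}(R)$ (Buchweitz, Orlov) is the Verdier quotient of $\mathsf D^f(R)$ by the thick subcategory of perfect complexes.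

It has the same objects as $\mathsf D^f(R)$, and
$$\operatorname{Hom}_{\mathsf D_{\mathsf{sg}}(R)}(M,L)=\operatorname{colim}_{L\to L'}\operatorname{Hom}_{\mathsf D^f(R)}(M,L'),\qquad(2)$$
the filtered colimit over the morphisms $L\to L'$ with perfect cone. An object is zero in $\mathsf D_{\mathsf{sg}}(R)$ if and only if it is perfect. In (1) the subcomplex $F_{<n}=(F_{n-1}\to F_{n-2}\to\cdots)$ is perfect with quotient $C_n[n]$, so
$$X\cong C_n[n]\quad\text{in }\mathsf D_{\mathsf{sg}}(R).\qquad(3)$$

*Example.* Finitely generated modules over $R=k[\varepsilon]/(\varepsilon^2)$ have the form $k^a\oplus R^b$, so by (3) every object of $\mathsf D_{\mathsf{sg}}(R)$ is some $k^a[n]$. The sequence $0\to k\to R\to k\to0$ gives $k\cong k[1]$. So every object is isomorphic to some $k^a$.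

**Definition 3 (killing, annihilators).** In an $R$-linear triangulated category, $s\in R$ *kills* $X$ if $s\cdot1_X=0$. The ideal of all $s\in R$ that kill every object of $\mathsf D_{\mathsf{sg}}(R)$ is $\operatorname{ann}_R\mathsf D_{\mathsf{sg}}(R)$.

*Example.* For $R=k[\varepsilon]/(\varepsilon^2)$ the element $\varepsilon$ kills $k$, hence every object of $\mathsf D_{\mathsf{sg}}(R)$. The element $1$ does not, since $k$ is not perfect. So the annihilator is $(\varepsilon)$.

**Definition 4 (iterated cones).** $X/\!/s$ is the cone of $s\colon X\to X$, and $X/\!/(s_1,\dots,s_r)$ is the iterated cone.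

*Example.* $R/\!/s$ is the complex $R\xrightarrow{s}R$. It is isomorphic to $R/sR$ when $s$ is a nonzerodivisor.

In general $X/\!/s\cong X\otimes_R(R/\!/s)$, so the order in an iterated cone does not matter. The long exact homology sequence gives
$$0\to H_i(X)/sH_i(X)\to H_i(X/\!/s)\to\{h\in H_{i-1}(X):sh=0\}\to0,\qquad(4)$$
so $s^2$ kills the homology of $X/\!/s$. Finally, if $s$ kills $X$ in some triangulated category, then there $X/\!/s$ is the cone of a zero map, so $X/\!/s\cong X\oplus X[1]$.

**Definition 5 (levels, strong generators).** Let $G$ be an object of a triangulated category $\mathcal T$. Let $\langle G\rangle_1$ be the smallest full subcategory containing $G$ that is closed under finite direct sums, direct summands and shifts. Inductively, let $\langle G\rangle_n$ consist of the direct summands of objects $X$ admitting an exact triangle $A\to X\to B\to A[1]$ with $A\in\langle G\rangle_{n-1}$ and $B\in\langle G\rangle_1$. The object $G$ is a *strong generator* of $\mathcal T$ if $\langle G\rangle_n=\mathcal T$ for some $n\ge1$.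

*Example.* If $k$ is a field, then $\mathsf D^f(k)=\langle k\rangle_1$. Now let $R=k[x]$. An object of $\mathsf D^f(R)$ is a bounded complex $X$ of finitely generated free modules: in (1), $C_n\subseteq F_{n-1}$ is free. Let $Z_i$ be its cycles and $B_i$ its boundaries; they are submodules of free modules, hence free. The exact sequence of complexes $0\to Z\to X\to\bigoplus_iB_{i-1}[i]\to0$ has outer terms with zero differential, which are finite sums of shifts of $R$. Hence $\mathsf D^f(k[x])=\langle k[x]\rangle_2$.

**Fact 6 (levels add).** (Bondal–Van den Bergh, *Mosc. Math. J.* 2003, §2.2.) The category $\langle G\rangle_n$ consists of the direct summands of $n$-fold extensions of finite direct sums of shifts of $G$. If $A\to X\to B\to A[1]$ is exact with $A\in\langle G\rangle_a$ and $B\in\langle G\rangle_b$, then $X\in\langle G\rangle_{a+b}$.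

*Proof.* For classes of objects $\mathcal A,\mathcal B$ let $\mathcal A*\mathcal B$ be the class of all $X$ in triangles $A\to X\to B\to A[1]$ with $A\in\mathcal A$, $B\in\mathcal B$. By the octahedral axiom $*$ is associative. If $X$ is an extension of $A$ and $B$ with $A\oplus A'\in\mathcal A$ and $B\oplus B'\in\mathcal B$, then $X\oplus A'\oplus B'\in\mathcal A*\mathcal B$. So an extension of summands is a summand of an extension. Let $\Sigma$ be the class of finite sums of shifts of $G$. By induction $\langle G\rangle_n$ is the class of summands of objects of the $n$-fold product $\Sigma*\cdots*\Sigma$, and the second claim follows. $\square$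

Consequently $\langle G\rangle_n$ is closed under finite sums and shifts, $\langle G\rangle_n\subseteq\langle G\rangle_{n+1}$, and an exact functor $\Phi$ carries $\langle G\rangle_n$ into $\langle\Phi G\rangle_n$.

**Fact 7 (annihilators multiply).** If $a$ kills $A$ and $b$ kills $B$ in a triangle $A\xrightarrow{\iota}X\xrightarrow{\pi}B\to A[1]$, then $ab$ kills $X$. Hence if $t$ kills $G$, then $t^n$ kills every object of $\langle G\rangle_n$.

*Proof.* Since $\pi\circ b1_X=b1_B\circ\pi=0$, we have $b1_X=\iota\varphi$ for some $\varphi\colon X\to A$. Then $ab1_X=\iota\circ a1_A\circ\varphi=0$. The second claim is an induction; passing to shifts, sums and summands is harmless. $\square$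

**Definition 8 (finite normalization, conductor).** Let $S$ be a Noetherian domain and $\overline S$ its integral closure in $\operatorname{Frac}S$. We say that $S$ *has finite normalization* if $\overline S$ is a finite $S$-module. The *conductor* is $\mathfrak c=\{a\in S:a\overline S\subseteq S\}$. It is an ideal of $\overline S$ as well, and if $\overline S$ is finite over $S$ then $\mathfrak c\ne0$, since it contains a common denominator of finitely many generators.

*Example.* The cusp $S=k[t^2,t^3]$ has $\overline S=k[t]$, which is generated over $S$ by $1,t$, and $\mathfrak c=t^2k[t]=(t^2,t^3)S$.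

## Passing from the domains $R/\mathfrak p$ to $R$

The question comes from Souvik Dey, Jian Liu, Yuki Mifune, Yuya Otake, "Generation of singularity categories and infinite injective dimension locus via annihilation of cohomologies", arXiv:2503.24186 (2025). The starting point is the following statement from there.

**Corollary.** For a commutative Noetherian ring $R$ with $\dim R\le1$, the following are equivalent: (1) $\mathsf D_{\mathsf{sg}}(R/\mathfrak p)$ has a strong generator for each prime ideal $\mathfrak p$ of $R$; (2) $\operatorname{ann}_{R/\mathfrak p}\mathsf D_{\mathsf{sg}}(R/\mathfrak p)\ne0$ for each prime ideal $\mathfrak p$ of $R$.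

Suppose these conditions hold. They speak only about the domains $R/\mathfrak p$. Does $\mathsf D_{\mathsf{sg}}(R)$ itself necessarily have a strong generator? The answer is yes, and even $\mathsf D^f(R)$ has one.

**Theorem A.** Let $R$ be commutative Noetherian with $\dim R\le1$. If $\mathsf D_{\mathsf{sg}}(R/\mathfrak p)$ has a strong generator for every prime $\mathfrak p$, then $\mathsf D^f(R)$, hence $\mathsf D_{\mathsf{sg}}(R)$, has a strong generator.

**Theorem B.** For $R$ commutative Noetherian with $\dim R\le1$, the following are equivalent:

1. $\mathsf D_{\mathsf{sg}}(R/\mathfrak p)$ has a strong generator for every prime $\mathfrak p$.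
2. $\operatorname{ann}_{R/\mathfrak p}\mathsf D_{\mathsf{sg}}(R/\mathfrak p)\ne0$ for every prime $\mathfrak p$.
3. For every minimal prime $\mathfrak p$, the integral closure of $R/\mathfrak p$ in its fraction field is a finite $R/\mathfrak p$-module.
4. $\mathsf D^f(R/I)$ has a strong generator for every ideal $I$.
5. $\mathsf D_{\mathsf{sg}}(R/I)$ has a strong generator for every ideal $I$.

If moreover $R_{\mathfrak p}$ is a field for each minimal prime $\mathfrak p$ with $\dim R/\mathfrak p=1$ (e.g. $R$ reduced), these are also equivalent to:

6. $\mathsf D_{\mathsf{sg}}(R)$ has a strong generator.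
7. $\operatorname{ann}_R\mathsf D_{\mathsf{sg}}(R)\not\subseteq\mathfrak p$ for every minimal prime $\mathfrak p$ with $\dim R/\mathfrak p=1$.

The implication (6)⇒(1) is not claimed without the extra hypothesis. The proofs below do not use the Corollary: the equivalence of (1) and (2) is proved along the way. The same key lemma also gives a statement in any dimension.

**Theorem C.** Let $(R,\mathfrak m)$ be a Noetherian local ring with $R_{\mathfrak p}$ regular for all $\mathfrak p\ne\mathfrak m$. The following are equivalent: (1) $\mathsf D_{\mathsf{sg}}(R)$ has a strong generator; (2) $\operatorname{ann}_R\mathsf D_{\mathsf{sg}}(R)\supseteq\mathfrak m^c$ for some $c$; (3) $\widehat R_P$ is regular for every non-maximal prime $P$ of $\widehat R$. If they hold, $\operatorname{ann}_R\mathsf D_{\mathsf{sg}}(R)=R\cap\operatorname{ann}_{\widehat R}\mathsf D_{\mathsf{sg}}(\widehat R)$.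

## Artinian local rings and the cusp by hand

*Artinian local rings.* Let $(R,\mathfrak m,k)$ be local with $\mathfrak m^l=0$. Represent $X\in\mathsf D^f(R)$ by a bounded complex of finitely generated modules and filter it by the subcomplexes $\mathfrak m^jX$. Each factor $\mathfrak m^jX/\mathfrak m^{j+1}X$ is a complex of finite-dimensional $k$-vector spaces, hence a finite sum of shifts of $k$. So $\mathsf D^f(R)=\langle k\rangle_l$, and therefore $\mathsf D_{\mathsf{sg}}(R)=\langle k\rangle_l$.

*The cusp.* Let $S=k[t^2,t^3]$. By (3) every object of $\mathsf D_{\mathsf{sg}}(S)$ is a shift of a finitely generated torsion-free module $M$, since $C_n\subseteq F_{n-1}$ for large $n$. Put $N=k[t]M\subseteq M\otimes_S\operatorname{Frac}S$. It is a free $k[t]$-module of finite rank. As $\mathfrak cN=\mathfrak ck[t]M\subseteq M$, the quotient $N/M$ is a finite-dimensional vector space over $S/\mathfrak c=k$. The triangle $(N/M)[-1]\to M\to N\to N/M$ gives $M\in\langle k[t]\oplus k\rangle_2$. So $\mathsf D_{\mathsf{sg}}(S)=\langle k[t]\oplus k\rangle_2$.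

We can also exhibit an annihilator. Multiplication by $t^2$ on $N\cong k[t]^a$ factors as $k[t]^a\xrightarrow{t^2}S^a\subseteq k[t]^a$, so through a free $S$-module. And $t^2N\subseteq M$. So $t^4\cdot1_M$ is the composite $M\subseteq N\xrightarrow{t^2}N\xrightarrow{t^2}M$, which factors through a free $S$-module and hence vanishes in $\mathsf D_{\mathsf{sg}}(S)$. Thus $t^4\in\operatorname{ann}_S\mathsf D_{\mathsf{sg}}(S)$.

Both computations used only that $\overline S$ is finite over $S$. But finite normalization is not among our hypotheses; we must extract it.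

## The node, and filtering by minimal primes

The sensible first attempt is to take strong generators $G_{\mathfrak p}$ of $\mathsf D_{\mathsf{sg}}(R/\mathfrak p)$, regard them as complexes of $R$-modules, and show that their sum generates $\mathsf D_{\mathsf{sg}}(R)$. This stops at once: restriction along $R\to R/\mathfrak p$ sends $R/\mathfrak p$ to $R/\mathfrak p$, which need not be perfect over $R$. So restriction induces no functor $\mathsf D_{\mathsf{sg}}(R/\mathfrak p)\to\mathsf D_{\mathsf{sg}}(R)$.

*Example.* Let $R=k[x,y]/(xy)$. Every $R/\mathfrak p$ is a field, $k[x]$ or $k[y]$, so every $\mathsf D_{\mathsf{sg}}(R/\mathfrak p)$ is $0$ and its generator carries no information. But $R/(x)$ has the resolution $\cdots\xrightarrow{x}R\xrightarrow{y}R\xrightarrow{x}R$, so $\operatorname{Tor}^R_i(R/(x),R/(x,y))\ne0$ for all $i\ge0$, and $R/(x)\ne0$ in $\mathsf D_{\mathsf{sg}}(R)$.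

If we use $\mathsf D^f$ instead, the same example is easy. For a bounded complex $X$ of finitely generated modules, $X/xX$ is a complex over $R/(x)=k[y]$, and $xX$ is killed by $y$, so it is a complex over $R/(y)=k[x]$. Each lies in level $2$ of $k[x]\oplus k[y]$, so $\mathsf D^f(R)=\langle k[x]\oplus k[y]\rangle_4$. This argument is general.

**Proposition 9.** Let $R$ be Noetherian. If $\mathsf D^f(R/\mathfrak p)$ has a strong generator for each minimal prime $\mathfrak p$, then $\mathsf D^f(R)$ and $\mathsf D_{\mathsf{sg}}(R)$ have strong generators.

*Proof.* Let $\mathfrak p_1,\dots,\mathfrak p_r$ be the minimal primes and $\mathsf D^f(R/\mathfrak p_i)=\langle G_i\rangle_n$, with a common $n$ because levels increase. The product $\mathfrak p_1\cdots\mathfrak p_r$ lies in the nilradical, which is nilpotent. So there are $\mathfrak q_1,\dots,\mathfrak q_M\in\{\mathfrak p_1,\dots,\mathfrak p_r\}$ with $\mathfrak q_1\cdots\mathfrak q_M=0$.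

Let $X$ be a bounded complex of finitely generated $R$-modules. Filter it by the subcomplexes $\mathfrak q_1\cdots\mathfrak q_jX$, $0\le j\le M$. The factor $\mathfrak q_1\cdots\mathfrak q_{j-1}X/\mathfrak q_1\cdots\mathfrak q_jX$ is a bounded complex of finitely generated $R/\mathfrak q_j$-modules. Put $G=\bigoplus_iG_i|_R$. Restriction $\mathsf D^f(R/\mathfrak q_j)\to\mathsf D^f(R)$ is exact, so each factor lies in $\langle G\rangle_n$. By Fact 6, $X\in\langle G\rangle_{Mn}$. Hence $\mathsf D^f(R)=\langle G\rangle_{Mn}$. The quotient functor to $\mathsf D_{\mathsf{sg}}(R)$ is exact and surjective on objects, so $\mathsf D_{\mathsf{sg}}(R)=\langle G\rangle_{Mn}$ too. $\square$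

So we need strong generators of $\mathsf D^f(S)$ for $S=R/\mathfrak p$, while the hypothesis concerns $\mathsf D_{\mathsf{sg}}(S)$. Lifting directly from $\mathsf D_{\mathsf{sg}}(S)$ to $\mathsf D^f(S)$ is not available: objects isomorphic in $\mathsf D_{\mathsf{sg}}(S)$ differ by perfect complexes, and nothing in the hypothesis bounds the number of steps in which a perfect complex is built. The route is instead
$$\mathsf D_{\mathsf{sg}}(S)\text{ strongly generated}\Rightarrow\operatorname{ann}_S\mathsf D_{\mathsf{sg}}(S)\ne0\Rightarrow\overline S\text{ finite over }S\Rightarrow\mathsf D^f(S)\text{ strongly generated}.$$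
The last arrow extends the cusp computation, and the first is short. The middle one is the heart of the matter.

## Finite normalization gives a strong generator

**Proposition 10.** Let $S$ be a Noetherian domain of dimension $\le1$ whose integral closure $\overline S$ is finite over $S$. Then $\mathsf D^f(S)$ has a strong generator.

*Proof.* If $S$ is a field, then $\mathsf D^f(S)=\langle S\rangle_1$. Let $\dim S=1$.

**Step 1: choose the generator.** The ring $\overline S$ is Noetherian, normal and one-dimensional, so it is a Dedekind domain. The conductor $\mathfrak c$ is nonzero, so $S/\mathfrak c$ is Artinian. Let $J$ be its Jacobson radical, $l\ge1$ with $J^l=0$, $W=(S/\mathfrak c)/J$, and $G=\overline S\oplus W$.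

**Step 2: bound the level of torsion-free modules.** Let $M$ be finitely generated and torsion-free over $S$, and let $N=\overline SM\subseteq M\otimes_S\operatorname{Frac}S$. Then $N$ is finitely generated and torsion-free over $\overline S$, hence projective. It is a summand of some $\overline S^a$, so $N\in\langle G\rangle_1$. Since $\mathfrak c\overline S=\mathfrak c\subseteq S$, we have $\mathfrak cN=\mathfrak c\overline SM\subseteq M$, and $N/M$ is a finitely generated $S/\mathfrak c$-module. Its $J$-adic filtration has at most $l$ steps, whose factors are finitely generated over $W$. As $W$ is a finite product of fields, these factors are summands of finite sums of copies of $W$. So $N/M\in\langle G\rangle_l$. The triangle $(N/M)[-1]\to M\to N\to N/M$ gives $M\in\langle G\rangle_{l+1}$. The same bound holds for finite direct sums of shifts of such modules.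

**Step 3: reduce complexes to torsion-free modules.** Let $X\in\mathsf D^f(S)$. By (1), $X$ is isomorphic to the bounded complex $M\colon0\to C_n\to F_{n-1}\to F_{n-2}\to\cdots$ with $C_n\subseteq F_{n-1}$, so all $M_i$ are torsion-free. The cycles $Z_i\subseteq M_i$ and boundaries $B_{i-1}=d(M_i)\subseteq M_{i-1}$ are then torsion-free as well. In the exact sequence of complexes
$$0\to Z\to M\to\bigoplus_iB_{i-1}[i]\to0$$
the outer terms have zero differential, so they are finite sums of shifts of torsion-free modules and lie in $\langle G\rangle_{l+1}$ by Step 2. Hence $X\in\langle G\rangle_{2l+2}$ by Fact 6. $\square$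

## A generator that is generically perfect gives an annihilator

**Lemma 11.** Let $R$ be Noetherian, $G\in\mathsf D^f(R)$, $U\subseteq R$ multiplicatively closed, and suppose $U^{-1}G$ is perfect over $U^{-1}R$. Then some $t\in U$ kills $G$ in $\mathsf D_{\mathsf{sg}}(R)$.

*Proof.* **Step 1: replace $G$ by a module that becomes projective.** Let $F$ be a free resolution of $G$ and $C=\operatorname{coker}(F_{n+1}\to F_n)$ with $n\gg0$. By (3), $G\cong C[n]$ in $\mathsf D_{\mathsf{sg}}(R)$. The complex $\cdots\to F_{n+1}\to F_n$ is a resolution of $C$, so for every $U^{-1}R$-module $N$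
$$\operatorname{Ext}^1_{U^{-1}R}(U^{-1}C,N)\cong\operatorname{Ext}^{n+1}_{U^{-1}R}(U^{-1}G,N).$$
If $U^{-1}G$ is isomorphic to a bounded complex of projectives in degrees $\le b$ and $n\ge b$, the right side vanishes. So $U^{-1}C$ is projective for $n\gg0$.

**Step 2: clear the denominator.** Let $0\to C'\to F'\to C\to0$ be exact with $F'$ finitely generated free. The module $\operatorname{Ext}^1_R(C,C')$ is finitely generated and becomes $\operatorname{Ext}^1_{U^{-1}R}(U^{-1}C,U^{-1}C')=0$ after inverting $U$. So some $t\in U$ kills it. In the exact sequence $\operatorname{Hom}(C,F')\to\operatorname{Hom}(C,C)\to\operatorname{Ext}^1_R(C,C')$ the element $t1_C$ goes to $t$ times the class of the extension, which is $0$. So $t1_C$ factors through the perfect object $F'$. Hence $t$ kills $C$, and therefore $G$, in $\mathsf D_{\mathsf{sg}}(R)$. $\square$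

**Corollary 12.** Let $S$ be a Noetherian domain such that $\mathsf D_{\mathsf{sg}}(S)$ has a strong generator. Then $\operatorname{ann}_S\mathsf D_{\mathsf{sg}}(S)\ne0$.

*Proof.* Let $\mathsf D_{\mathsf{sg}}(S)=\langle G\rangle_n$ and $U=S\setminus\{0\}$. Over the field $U^{-1}S$ everything is perfect, so some $t\ne0$ kills $G$ by Lemma 11. By Fact 7, $t^n\ne0$ kills every object. $\square$

## Passing to the completion, and the obstacle there

Let $S$ be a one-dimensional local domain and $0\ne s\in\operatorname{ann}_S\mathsf D_{\mathsf{sg}}(S)$. Why should this say anything about $\overline S$? A first test is the following.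

**Fact 13 (base change and a regularity test).** (a) A flat map $R\to R'$ of Noetherian rings induces an exact functor $-\otimes_RR'\colon\mathsf D_{\mathsf{sg}}(R)\to\mathsf D_{\mathsf{sg}}(R')$; if $s$ kills $X$, it kills $X\otimes_RR'$. (b) If $s\in R$ kills $R/\mathfrak q$ in $\mathsf D_{\mathsf{sg}}(R)$ and $s\notin\mathfrak q$, then $R_{\mathfrak q}$ is regular.

*Proof.* (a) The functor $-\otimes_RR'$ is exact, $R$-linear, and preserves perfect complexes. (b) By (a), $s$ kills $\kappa(\mathfrak q)=(R/\mathfrak q)_{\mathfrak q}$ in $\mathsf D_{\mathsf{sg}}(R_{\mathfrak q})$. But $s$ is a unit of $R_{\mathfrak q}$, so it acts invertibly. Hence $\kappa(\mathfrak q)=0$ in $\mathsf D_{\mathsf{sg}}(R_{\mathfrak q})$, that is, $\kappa(\mathfrak q)$ is perfect over $R_{\mathfrak q}$, and $R_{\mathfrak q}$ is regular by Auslander–Buchsbaum–Serre. $\square$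

Over $S$, part (b) can see only the prime $0$ when $s$ is in the maximal ideal, and $S_{(0)}$ is a field anyway. Over the completion $T=\widehat S$ it would be strong. If $s$ killed $\mathsf D_{\mathsf{sg}}(T)$, then $T_P$ would be a field for every non-maximal prime $P$. This will make $T$ reduced, and a complete reduced ring has finite normalization, which then descends to $S$. So we want $s\in\operatorname{ann}_T\mathsf D_{\mathsf{sg}}(T)$. For complexes that come from $S$ this is Fact 13(a), but an arbitrary object of $\mathsf D^f(T)$ is not visibly the completion of anything. Objects with finite length homology are.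

**Fact 14.** Let $\mathfrak q$ be a maximal ideal of $R$, $T=\widehat{R_{\mathfrak q}}$, and let $L\in\mathsf D^f(T)$ have finite length homology. Then $L|_R\in\mathsf D^f(R)$ and $L|_R\otimes_RT\cong L$. Consequently every $a\in\operatorname{ann}_R\mathsf D_{\mathsf{sg}}(R)$ kills $L$ in $\mathsf D_{\mathsf{sg}}(T)$.

*Proof.* Each $H_i(L)$ is killed by some $\mathfrak q^n$, and $R/\mathfrak q^n=T/\mathfrak q^nT$ since $\mathfrak q$ is maximal. So $H_i(L)$ is finitely generated over $R$, and
$$H_i(L)\otimes_RT=H_i(L)\otimes_{R/\mathfrak q^n}T/\mathfrak q^nT\to H_i(L)$$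
is bijective. As $T$ is flat over $R$, the natural map $L|_R\otimes_RT\to L$ is an isomorphism on homology. The last claim follows from Fact 13(a). $\square$

When $T/sT$ has finite length, Fact 14 applies to $X/\!/s^2$ for every $X\in\mathsf D^f(T)$, because its homology is killed by $s^4$. So $s$ kills all the objects $X/\!/s^2$, and we would like to conclude that $s$ kills $X$.

What do we have? With $\pi\colon X\to X/\!/s^2$ the canonical map, $\pi\circ s1_X=s1_{X/\!/s^2}\circ\pi=0$. So $s1_X$ factors through $s^2\colon X\to X$: there is $u\in E=\operatorname{End}_{\mathsf D_{\mathsf{sg}}(T)}(X)$ with $s1_X=s^2u$, that is,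
$$s(1-su)=0\quad\text{in }E.\qquad(5)$$
(Using $X/\!/s$ instead would give only $s1_X=su$, which holds for $u=1$ and says nothing.) Now one reaches for Nakayama. If $E$ were a finitely generated $T$-module and $s\in\mathfrak m$, then $E=(1-su)E+\mathfrak mE$ would give $(1-su)E=E$, and likewise on the other side. So $1-su$ would be invertible and $s1_X=0$. The trouble is that $E$ need not be finitely generated.

*Example.* Let $T=k[x,y]/(x,y)^2$. The sequence $0\to k^2\to T\to k\to0$ gives $k\cong k^2[1]$ in $\mathsf D_{\mathsf{sg}}(T)$. Let $E=\operatorname{End}_{\mathsf D_{\mathsf{sg}}(T)}(k)$, on which $T$ acts through $k$. Then $E\cong\operatorname{End}(k^2[1])\cong M_2(E)$, so $\dim_kE=4\dim_kE$. As $k$ is not perfect ($\operatorname{Tor}_i^T(k,k)$ has dimension $2^i$), $E\ne0$, so $\dim_kE=\infty$. Thus $E$ is not a finitely generated $T$-module.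

## The idempotent $su$

What rescues us is that (5) makes $su$ an idempotent. If it splits $X$, then $s$ is invertible on one part, with inverse $u$, and zero on the other. A part on which an element of the maximal ideal is invertible must be perfect, that is, zero. The singularity category need not contain the images of idempotents. So we work with the cone of $1-su$, which would be two copies, up to shift, of the part on which $s$ is invertible.

**Lemma 15.** Let $(T,\mathfrak m,k)$ be a Noetherian local ring, $s\in\mathfrak m$, $X\in\mathsf D^f(T)$. If $s$ kills $X/\!/s^2$ in $\mathsf D_{\mathsf{sg}}(T)$, then $s$ kills $X$ in $\mathsf D_{\mathsf{sg}}(T)$.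

*Proof.* Write $\mathcal C=\mathsf D_{\mathsf{sg}}(T)$ and $E=\operatorname{End}_{\mathcal C}(X)$, a $T$-algebra, in which $s$ is central.

**Step 1: produce the idempotent.** As explained before (5), there is $u\in E$ with $s1_X=s^2u$. Put $e=su$. Then
$$se=s^2u=s1_X,\qquad e^2=(su)(su)=u\,(se)=us=e,\qquad eu=su^2=ue.$$
Put $f=1-e$. Then $sf=s-se=0$, and $f$ is idempotent.

**Step 2: show that $s$ is invertible on the cone of $f$.** Let $X\xrightarrow{f}X\to Y\to X[1]$ be a triangle in $\mathcal C$ and let $Z\in\mathcal C$. Applying $\operatorname{Hom}(-,Z)$ gives the exact sequence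
$$0\to\operatorname{coker}\big(f[1]^*\text{ on }\operatorname{Hom}(X[1],Z)\big)\to\operatorname{Hom}(Y,Z)\to\ker\big(f^*\text{ on }\operatorname{Hom}(X,Z)\big)\to0.$$
Let $H=\operatorname{Hom}(X,Z)$, a right $E$-module by composition. Since $f^*(h)=h(1-e)$, we have $\ker f^*=He$ and $\operatorname{coker}f^*=H/H(1-e)\cong He$ through $h\mapsto he$. On $He$ multiplication by $s$ is bijective with inverse $h\mapsto hu$. Indeed, for $h\in He$ we have $hu=heu=(hu)e\in He$, and $s(hu)=(sh)u=h(su)=he=h$. The same argument with $e[1]$ and $u[1]$ applies to $\operatorname{Hom}(X[1],Z)$. So $s$ is bijective on both outer terms, and by the five lemma on $\operatorname{Hom}(Y,Z)$, for every $Z$. By Yoneda $s1_Y$ is an isomorphism in $\mathcal C$.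

**Step 3: show that the cone is zero.** The object $Y$ of $\mathcal C$ is an object of $\mathsf D^f(T)$, and by Step 2 the complex $Y/\!/s$ is zero in $\mathcal C$, that is, perfect. Since $s\in\mathfrak m$ acts as zero on $k\otimes^{\mathbf L}_TY$,
$$H_i\big(k\otimes^{\mathbf L}_T(Y/\!/s)\big)\cong H_i(k\otimes_T^{\mathbf L}Y)\oplus H_{i-1}(k\otimes_T^{\mathbf L}Y).$$
The left side vanishes for $|i|\gg0$, so $k\otimes^{\mathbf L}_TY$ has bounded homology. In the minimal free resolution of $Y$ the $i$-th term has rank $\dim_kH_i(k\otimes^{\mathbf L}_TY)$, so this resolution is bounded. Hence $Y$ is perfect, and $Y=0$ in $\mathcal C$.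

**Step 4: conclude.** The cone of $f$ is zero, so $f$ is an isomorphism. From $sf=0$ we get $s1_X=0$. $\square$

The hypothesis $s\in\mathfrak m$ cannot be dropped. If $s$ is a unit, then $X/\!/s^2=0$ is killed by $s$ for every $X$, while $s$ kills $X$ only if $X$ is perfect.

## A nonzero annihilator forces finite normalization

**Proposition 16.** Let $R$ be Noetherian with $\dim R\le1$, let $s\in\operatorname{ann}_R\mathsf D_{\mathsf{sg}}(R)$ lie in no minimal prime $\mathfrak p'$ with $\dim R/\mathfrak p'=1$, and let $\mathfrak p$ be a minimal prime with $\dim R/\mathfrak p=1$. Then the integral closure $\overline S$ of $S=R/\mathfrak p$ in $\operatorname{Frac}S$ is a finite $S$-module.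

For a one-dimensional domain $R=S$ and $\mathfrak p=0$ the hypothesis on $s$ is just $0\ne s\in\operatorname{ann}_S\mathsf D_{\mathsf{sg}}(S)$.

*Proof.* Let $\mathfrak q\supsetneq\mathfrak p$ be a maximal ideal of $R$; then $\dim R_{\mathfrak q}=1$. A minimal prime $\mathfrak p'\subseteq\mathfrak q$ of $R$ is different from $\mathfrak q$, since $\mathfrak q$ is not minimal. So $\dim R/\mathfrak p'=1$, and $s\notin\mathfrak p'$. Steps 1–4 treat one such $\mathfrak q$; Step 5 assembles them.

**Step 1: the case $s\notin\mathfrak q$, to see that $S_{\mathfrak q}$ is normal.** By Fact 13(b), $R_{\mathfrak q}$ is regular of dimension $1$, a discrete valuation ring. Its non-maximal prime $\mathfrak pR_{\mathfrak q}$ is $0$, so $S_{\mathfrak q}=R_{\mathfrak q}$ is normal.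

From here to the end of Step 4 let $s\in\mathfrak q$.

**Step 2: move the annihilator to the completion.** Every prime of $R_{\mathfrak q}$ is maximal or comes from a minimal $\mathfrak p'\subseteq\mathfrak q$, and $s\notin\mathfrak p'$. So $R_{\mathfrak q}/sR_{\mathfrak q}$ is Artinian. Let $T=\widehat{R_{\mathfrak q}}$, with maximal ideal $\mathfrak m_T$. Then $\dim T=1$, $s\in\mathfrak m_T$, and $T/s^iT$ has finite length for all $i$. Let $X\in\mathsf D^f(T)$. By (4) the homology of $X/\!/s^2$ is finitely generated and killed by $s^4$, so it has finite length. By Fact 14, $s$ kills $X/\!/s^2$ in $\mathsf D_{\mathsf{sg}}(T)$. By Lemma 15, $s$ kills $X$. Hence $s\in\operatorname{ann}_T\mathsf D_{\mathsf{sg}}(T)$.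

If $P\ne\mathfrak m_T$ is a prime of $T$, then $s\notin P$, because $T/sT$ is Artinian local. So $T_P$ is regular by Fact 13(b). As $\dim T=1$, $P$ is minimal, so $T_P$ is a field.

**Step 3: deduce that the completion of $A=S_{\mathfrak q}$ is reduced.** $A$ is a one-dimensional local domain with $\widehat A=T/\mathfrak pT$. A nonzero element of the maximal ideal of $A$ is a nonzerodivisor on $A$, hence by flatness on $\widehat A$. So the maximal ideal of $\widehat A$ is not in $\operatorname{Ass}\widehat A$. For $P\in\operatorname{Ass}\widehat A$ the ring $\widehat A_P$ is a nonzero quotient of some $T_{P'}$, where $P'\ne\mathfrak m_T$ is the preimage of $P$ in $T$, and $T_{P'}$ is a field by Step 2. So $\widehat A_P$ is a field. Since $\widehat A$ embeds in $\prod_{P\in\operatorname{Ass}\widehat A}\widehat A_P$, it is reduced.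

**Step 4: deduce that $\overline A$ is finite over $A$.** Let $\widetilde A$ be the integral closure of $\widehat A$ in its total ring of fractions $Q(\widehat A)$. As $\widehat A$ is reduced, $Q(\widehat A)$ is the product of the fields $\operatorname{Frac}(\widehat A/P)$ over the minimal primes $P$, and $\widetilde A$ is the product of the integral closures of the $\widehat A/P$. These are finite because complete local rings are Nagata rings (Nagata; also Matsumura, *Commutative Algebra*, §31). So $\widetilde A$ is finite over $\widehat A$. A common denominator of generators is a nonzerodivisor of $\widehat A$ killing $\widetilde A/\widehat A$. Since $\dim\widehat A=1$, the module $\widetilde A/\widehat A$ has finite length.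

Let $A\subseteq B\subseteq\operatorname{Frac}A$ with $B$ a finite $A$-algebra. Nonzero elements of $A$ are nonzerodivisors on $\widehat A$, so by flatness
$$B\otimes_A\widehat A\subseteq\operatorname{Frac}(A)\otimes_A\widehat A\subseteq Q(\widehat A).$$
As $B\otimes_A\widehat A$ is integral over $\widehat A$, it lies in $\widetilde A$. The module $B/A$ is finitely generated and torsion, so it has finite length, and
$$\ell_A(B/A)=\ell_{\widehat A}\big((B\otimes_A\widehat A)/\widehat A\big)\le\ell_{\widehat A}(\widetilde A/\widehat A)<\infty.$$
The bound does not depend on $B$, so we may choose $B$ with $\ell_A(B/A)$ maximal. For any other finite $B'$, the algebra generated by $B$ and $B'$ is finite and contains $B$, so it equals $B$. Thus $B$ contains every element integral over $A$, and $B=\overline A$.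

**Step 5: pass from the local rings to $S$.** The image of $s$ in $S$ is nonzero and $\dim S=1$, so $S/sS$ is Artinian. Hence only finitely many maximal ideals $\mathfrak q_1,\dots,\mathfrak q_r\supset\mathfrak p$ contain $s$. Integral closure commutes with localization, so $\overline S_{\mathfrak q_i}=\overline{S_{\mathfrak q_i}}$ is finite over $S_{\mathfrak q_i}$ by Step 4. After clearing denominators, finitely many elements of $\overline S$ generate all the $\overline S_{\mathfrak q_i}$ as modules over $S_{\mathfrak q_i}$. Let $S'\subseteq\overline S$ be the $S$-algebra they generate. It is finite over $S$, since its generators are integral. Then $S'_{\mathfrak q_i}=\overline S_{\mathfrak q_i}$ for all $i$. At every other maximal ideal $\mathfrak q\supset\mathfrak p$ the ring $S_{\mathfrak q}$ is normal by Step 1, so $S_{\mathfrak q}=S'_{\mathfrak q}=\overline S_{\mathfrak q}$. Hence $S'=\overline S$. $\square$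

## The classification in dimension at most one

**Proof of Theorem A.** Let $\mathfrak p$ be a minimal prime of $R$ and $S=R/\mathfrak p$. If $\dim S=0$, then $S$ is a field. If $\dim S=1$, then $\operatorname{ann}_S\mathsf D_{\mathsf{sg}}(S)\ne0$ by Corollary 12, and Proposition 16, applied to the ring $S$ and its prime $0$, shows that $\overline S$ is finite over $S$. In both cases $\mathsf D^f(S)$ has a strong generator by Proposition 10. By Proposition 9, $\mathsf D^f(R)$ and $\mathsf D_{\mathsf{sg}}(R)$ have strong generators. $\blacksquare$

**Proof of Theorem B.**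

**(1)⇒(2).** This is Corollary 12 for $S=R/\mathfrak p$.

**(2)⇒(3).** Let $\mathfrak p$ be a minimal prime. If $R/\mathfrak p$ is a field there is nothing to show. Otherwise apply Proposition 16 to the ring $R/\mathfrak p$, its prime $0$, and a nonzero $s$ in the annihilator.

**(3)⇒(4).** Let $\mathfrak P\supseteq I$ be a prime of $R$ minimal over $I$. Since $\dim R\le1$, either $\mathfrak P$ is a minimal prime of $R$, and $R/\mathfrak P$ has finite normalization by (3), or $\mathfrak P$ is maximal, and $R/\mathfrak P$ is a field. So $\mathsf D^f(R/\mathfrak P)$ has a strong generator by Proposition 10. Proposition 9 applied to $R/I$ gives (4).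

**(4)⇒(5).** The quotient functor $\mathsf D^f(R/I)\to\mathsf D_{\mathsf{sg}}(R/I)$ is exact and surjective on objects.

**(5)⇒(1).** Take $I=\mathfrak p$.

Now assume that $R_{\mathfrak p}$ is a field for each minimal $\mathfrak p$ with $\dim R/\mathfrak p=1$.

**(5)⇒(6).** Take $I=0$.

**(6)⇒(7).** Let $\mathsf D_{\mathsf{sg}}(R)=\langle G\rangle_n$, and let $\mathfrak p$ be minimal with $\dim R/\mathfrak p=1$. As $R_{\mathfrak p}$ is a field, $G_{\mathfrak p}$ is perfect. By Lemma 11 with $U=R\setminus\mathfrak p$, some $t\notin\mathfrak p$ kills $G$. By Fact 7, $t^n\in\operatorname{ann}_R\mathsf D_{\mathsf{sg}}(R)\setminus\mathfrak p$.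

**(7)⇒(3).** There are finitely many minimal primes $\mathfrak p$ with $\dim R/\mathfrak p=1$. By prime avoidance some $s\in\operatorname{ann}_R\mathsf D_{\mathsf{sg}}(R)$ lies outside all of them, and Proposition 16 gives finite normalization of each such $R/\mathfrak p$. The remaining $R/\mathfrak p$ are fields. $\blacksquare$

The extra hypothesis matters for (7). By Fact 13(b), condition (7) itself forces $R_{\mathfrak p}$ to be regular of dimension $0$, that is, a field, for each minimal $\mathfrak p$ with $\dim R/\mathfrak p=1$. For $R=k[x,\varepsilon]/(\varepsilon^2)$ and $\mathfrak p=(\varepsilon)$ the ring $R/\mathfrak p=k[x]$ is normal, so (1)–(5) hold, and (6) follows with $I=0$. But $R_{\mathfrak p}=k(x)[\varepsilon]/(\varepsilon^2)$ is not a field, so (7) fails.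

## A one-dimensional local domain without a strong generator

The conditions of Theorem B are not automatic. Let $k=\mathbb F_p(u_1,u_2,\dots)$ with infinitely many variables, so $[k^p(u_1,\dots,u_m):k^p]=p^m$ for all $m$. Let $A=\bigcup_KK[[x]]\subseteq k[[x]]$, over the subfields $k^p\subseteq K\subseteq k$ finite over $k^p$. Every nonzero element of $A$ is a power of $x$ times a unit of $A$, so $A$ is a discrete valuation ring. Since $A/x^nA=k[x]/(x^n)$, its completion is $k[[x]]$. Put
$$y=\sum_{i\ge1}u_ix^i\in k[[x]],\qquad y^p=\sum_{i\ge1}u_i^px^{pi}\in k^p[[x]]\subseteq A,\qquad S=A[y].$$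

We have $y\notin\operatorname{Frac}A$. Indeed, $\operatorname{Frac}A\cap k[[x]]=A$, and the coefficients of $y$ lie in no single finite extension of $k^p$. So $y^p$ has no $p$-th root in $\operatorname{Frac}A$, the polynomial $Y^p-y^p$ is irreducible over $\operatorname{Frac}A$, and $S\cong A[Y]/(Y^p-y^p)$ is a domain, finite over $A$, of dimension $1$. As $S/xS=k[Y]/(Y^p)$ is local Artinian, $S$ is local, and
$$\widehat S=S\otimes_Ak[[x]]=k[[x]][Y]/\big((Y-y)^p\big),$$
which is not reduced.

If $\overline S$ were finite over $S$, it would be a semilocal Dedekind domain, and $\overline S\otimes_S\widehat S$ would be its completion, a product of complete discrete valuation rings. That is reduced and contains $\widehat S$ by flatness, a contradiction. So (3) of Theorem B fails for $R=S$. Hence (1) and (2) fail. The primes of $S$ are $0$ and the maximal ideal, and the residue field causes no failure. So $\mathsf D_{\mathsf{sg}}(S)$ has no strong generator, and $\operatorname{ann}_S\mathsf D_{\mathsf{sg}}(S)=0$.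

## Local rings that are regular off the closed point

We prove Theorem C. Let $T=\widehat R$, $\mathfrak m_T=\mathfrak mT$, $d=\dim R$, and write $(-)_T=-\otimes_RT$.

**Proof of (1)⇒(2).** The purpose is to see that the annihilator avoids every non-maximal prime. Let $\mathsf D_{\mathsf{sg}}(R)=\langle G\rangle_n$ and $\mathfrak p\ne\mathfrak m$. As $R_{\mathfrak p}$ is regular, $G_{\mathfrak p}$ is perfect. By Lemma 11 with $U=R\setminus\mathfrak p$ and Fact 7, $\operatorname{ann}_R\mathsf D_{\mathsf{sg}}(R)\not\subseteq\mathfrak p$. So no prime other than $\mathfrak m$ contains $\operatorname{ann}_R\mathsf D_{\mathsf{sg}}(R)$, and it contains a power of $\mathfrak m$.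

**Proof of (2)⇒(3) and of $\operatorname{ann}_R\mathsf D_{\mathsf{sg}}(R)\subseteq\operatorname{ann}_T\mathsf D_{\mathsf{sg}}(T)$.** As in Proposition 16, the purpose is to move the annihilator to $T$. Now several parameters are needed to reach finite length, and they are removed one at a time. Let $I=\operatorname{ann}_R\mathsf D_{\mathsf{sg}}(R)$.

If $I=R$, then $R/\mathfrak m$ is perfect, so $R$ is regular. Then $T$ and all $T_P$ are regular and $\mathsf D_{\mathsf{sg}}(T)=0$. If $d=0$, then $T=R$, there are no non-maximal primes, and everything is clear. So let $I\ne R$ and $d\ge1$. Then $I$ is $\mathfrak m$-primary, and we choose a system of parameters $s_1,\dots,s_d\in I$. For $X\in\mathsf D^f(T)$ and $J\subseteq\{1,\dots,d\}$ write $X_J=X/\!/(s_i^2:i\in J)$. We claim, by descending induction on $|J|$: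

*every $a\in I$ kills $X_J$ in $\mathsf D_{\mathsf{sg}}(T)$, for all $X\in\mathsf D^f(T)$.* $\qquad(6)$

Let $|J|=d$. By (4), applied repeatedly, a power of each $s_i$ kills the homology of $X_J$. This homology is finitely generated and $(s_1,\dots,s_d)T$ is $\mathfrak m_T$-primary, so it has finite length. Fact 14 with $\mathfrak q=\mathfrak m$ gives (6).

Let $|J|<d$ and choose $i\notin J$. By induction $s_i\in I$ kills $X_J/\!/s_i^2\cong X_{J\cup\{i\}}$. By Lemma 15, $s_i$ kills $X_J$. So $s_i^2$ kills $X_J$ and
$$X_{J\cup\{i\}}\cong X_J/\!/s_i^2\cong X_J\oplus X_J[1]\quad\text{in }\mathsf D_{\mathsf{sg}}(T).$$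
Every $a\in I$ kills the left side by induction, hence kills $X_J$. This proves (6).

For $J=\varnothing$ we get $I\subseteq\operatorname{ann}_T\mathsf D_{\mathsf{sg}}(T)$. If $P\ne\mathfrak m_T$ is a prime of $T$, then some $s_i\notin P$, and $T_P$ is regular by Fact 13(b).

**Lemma 17 (base change of morphisms).** For $M,L\in\mathsf D^f(R)$ the functor $(-)_T$ induces an isomorphism
$$\operatorname{Hom}_{\mathsf D_{\mathsf{sg}}(R)}(M,L)\otimes_RT\cong\operatorname{Hom}_{\mathsf D_{\mathsf{sg}}(T)}(M_T,L_T).\qquad(7)$$

*Proof.* **Step 1: describe morphisms by a sequential colimit.** Let $E$ be a free resolution of $L$ and $E_{\ge n}$ its quotient complex with terms $E_i$, $i\ge n$. It has bounded, finitely generated homology, so it lies in $\mathsf D^f(R)$. The map $L\cong E\to E_{\ge n}$ has the perfect cone $E_{<n}[1]$. We show that these maps are cofinal in (2).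

Let $P'$ be perfect, isomorphic to a bounded complex of finitely generated projectives in degrees $\le b$. For $n>b$ there are no nonzero chain maps from it to $E_{\ge n}$, so $\operatorname{Hom}_{\mathsf D^f(R)}(P',E_{\ge n})=0$; the same holds for $P'[1]$ if $n>b+1$. Let $L\to L'$ have perfect cone and let $P'\to L\to L'\to P'[1]$ be its triangle. For $n\gg0$ the composite $P'\to L\to E_{\ge n}$ is zero, so $L\to E_{\ge n}$ factors through $L'$. If two maps $L'\to E_{\ge n}$ agree on $L$, their difference factors through $P'[1]$, so it becomes zero in $E_{\ge n'}$ for $n'\gg n$. Therefore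
$$\operatorname{Hom}_{\mathsf D_{\mathsf{sg}}(R)}(M,L)=\operatorname{colim}_n\operatorname{Hom}_{\mathsf D^f(R)}(M,E_{\ge n}).\qquad(8)$$

**Step 2: base change.** $E_T$ is a free resolution of $L_T$, so (8) holds over $T$ with $M_T$ and $(E_T)_{\ge n}=(E_{\ge n})_T$. For $N\in\mathsf D^f(R)$ the natural map $\operatorname{Hom}_{\mathsf D^f(R)}(M,N)\otimes_RT\to\operatorname{Hom}_{\mathsf D^f(T)}(M_T,N_T)$ is an isomorphism. To see this, compute with a free resolution of $M$ and a bounded complex of finitely generated modules representing $N$. The terms of the Hom complex are finite products of modules $\operatorname{Hom}_R(R^a,N_j)$, and $T$ is flat. Since $-\otimes_RT$ commutes with colimits, (7) follows. $\square$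

**Proof of the formula for the annihilator.** Let $a\in R\cap\operatorname{ann}_T\mathsf D_{\mathsf{sg}}(T)$ and $M\in\mathsf D^f(R)$. By (7) the element $a1_M\otimes1$ corresponds to $a1_{M_T}=0$. Since $T$ is faithfully flat over $R$, the map $\operatorname{End}_{\mathsf D_{\mathsf{sg}}(R)}(M)\to\operatorname{End}_{\mathsf D_{\mathsf{sg}}(R)}(M)\otimes_RT$ is injective, so $a1_M=0$. Thus
$$R\cap\operatorname{ann}_T\mathsf D_{\mathsf{sg}}(T)\subseteq\operatorname{ann}_R\mathsf D_{\mathsf{sg}}(R),\qquad(9)$$
and this holds without assuming (1)–(3). Under (2) the reverse inclusion was proved above. This is the final assertion of Theorem C.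

**Proof of (3)⇒(1).** A generator exists over $T$; the purpose is to replace it by one with finite length homology, which lives over $R$, and then to lift the construction of every object from $T$ to $R$.

**Step 1: a generator over $T$ that comes from $R$.** A complete local ring is excellent, and $T$ has finite dimension. By K. Aoki, *Quasiexcellence implies strong generation*, J. reine angew. Math. 780 (2021), $\mathsf D^b_{\mathrm{coh}}$ of a quasicompact separated quasiexcellent scheme of finite dimension has a strong generator. So $\mathsf D^f(T)$ has one, and $\mathsf D_{\mathsf{sg}}(T)=\langle G\rangle_n$ for some $G$ and $n$. By (3), the implication (1)⇒(2) applies to $T$, so $\mathfrak m_T^c\subseteq\operatorname{ann}_T\mathsf D_{\mathsf{sg}}(T)$ for some $c\ge1$. Choose a system of parameters $\underline s=s_1,\dots,s_d$ of $R$ in $\mathfrak m^c$. The $s_i$ kill $\mathsf D_{\mathsf{sg}}(T)$, and by (9) also $\mathsf D_{\mathsf{sg}}(R)$. In either category $X/\!/s_1\cong X\oplus X[1]$, and repeating this with $s_2,\dots,s_d$ we see that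
$$\text{every object }X\text{ is a direct summand of }X/\!/\underline s.\qquad(10)$$
By (4), $G/\!/\underline s$ has finite length homology. By Fact 14, $G/\!/\underline s\cong(G_0)_T$ with $G_0\in\mathsf D^f(R)$ of finite length homology. As $G$ is a summand of $(G_0)_T$ in $\mathsf D_{\mathsf{sg}}(T)$, we get $\mathsf D_{\mathsf{sg}}(T)=\langle(G_0)_T\rangle_n$.

**Step 2: objects of $\mathsf D_{\mathsf{sg}}(R)$ into which morphisms can be lifted.** Let $\mathcal L\subseteq\mathsf D_{\mathsf{sg}}(R)$ be the full subcategory of those $L$ for which
$$\operatorname{Hom}_{\mathsf D_{\mathsf{sg}}(R)}(M,L[i])\to\operatorname{Hom}_{\mathsf D_{\mathsf{sg}}(T)}(M_T,L_T[i])$$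
is bijective for all $M$ and $i$. It is a triangulated subcategory by the five lemma. It contains every $L$ with finite length homology. Indeed, let $\mathfrak m^{b_j}$ kill $H_j(L)$. Since $L$ is a successive extension of the finitely many nonzero $H_j(L)[j]$, Fact 7 shows that $\mathfrak m^b$ with $b=\sum_jb_j$ kills $L$. So $\mathfrak m^b$ kills $H=\operatorname{Hom}_{\mathsf D_{\mathsf{sg}}(R)}(M,L[i])$, and $H\otimes_RT=H\otimes_{R/\mathfrak m^b}T/\mathfrak m^bT=H$. Now (7) gives the bijectivity.

**Step 3: lift extensions.** We show by induction on $j$ that every $j$-fold extension $V$ in $\mathsf D_{\mathsf{sg}}(T)$ of finite sums of shifts of $(G_0)_T$ is isomorphic to $E_T$ for a $j$-fold extension $E\in\mathcal L$ of finite sums of shifts of $G_0$ in $\mathsf D_{\mathsf{sg}}(R)$. For $j=1$ this holds by Step 2. For $j>1$ there is a triangle $V'\to V\to(B_0)_T\xrightarrow{\delta}V'[1]$ with $V'$ a $(j-1)$-fold extension and $B_0$ a finite sum of shifts of $G_0$. By induction $V'\cong E'_T$ with $E'\in\mathcal L$. So $\delta$ lifts to some $\delta_0\colon B_0\to E'[1]$. Complete it to a triangle $E'\to E\to B_0\xrightarrow{\delta_0}E'[1]$.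 Applying $(-)_T$ gives a triangle with the same connecting morphism $\delta$, so $E_T\cong V$. And $E\in\mathcal L$, because $\mathcal L$ is triangulated and contains $E'$ and $B_0$.

**Step 4: conclude.** Let $X\in\mathsf D^f(R)$. Then $X/\!/\underline s$ has finite length homology and lies in $\mathcal L$. By Step 1 and Fact 6, $(X/\!/\underline s)_T$ is a direct summand of an $n$-fold extension of finite sums of shifts of $(G_0)_T$, which is $E_T$ as in Step 3. The inclusion $(X/\!/\underline s)_T\to E_T$ lifts to $\mathsf D_{\mathsf{sg}}(R)$ because $E\in\mathcal L$, and the projection $E_T\to(X/\!/\underline s)_T$ lifts because $X/\!/\underline s\in\mathcal L$. The composite of the lifts is $1_{X/\!/\underline s}$, because it becomes the identity over $T$ and $\operatorname{End}(X/\!/\underline s)\to\operatorname{End}((X/\!/\underline s)_T)$ is injective. So $X/\!/\underline s$ is a direct summand of $E$, and $X/\!/\underline s\in\langle G_0\rangle_n$. By (10), $X\in\langle G_0\rangle_n$. Therefore $\mathsf D_{\mathsf{sg}}(R)=\langle G_0\rangle_n$. $\blacksquare$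

*Example.* The domain $S$ of the previous section is local and regular off its closed point, since $S_{(0)}$ is a field. Its completion $k[[x]][Y]/((Y-y)^p)$ has the non-maximal prime $P=(Y-y)$, and $\widehat S_P$ is a nonreduced Artinian ring, so (3) of Theorem C fails for $S$. This agrees with the conclusion found there that $\mathsf D_{\mathsf{sg}}(S)$ has no strong generator.
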